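# Uniform interpolation and Lyndon interpolation together give uniform Lyndon interpolation

## Theorem 1: UIP + LIP implies ULIP

**Theorem 1.** Let $L$ be a normal modal logic. If $L$ has the uniform interpolation property (UIP) and the Lyndon interpolation property (LIP), then $L$ has the uniform Lyndon interpolation property (ULIP).

Nothing is assumed about $L$ beyond normality: no Kripke completeness, no transitivity.

The theorem answers a question from Taishi Kurahashi, "Uniform Lyndon interpolation property in propositional modal logics", arXiv:1809.00943 (2018): is there a logic that has both UIP and LIP but does not have ULIP? ULIP implies UIP and LIP (we check this below), so ULIP is *equivalent* to the conjunction UIP + LIP, and no such logic exists.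

In words: an interpolant for $\varphi\to\psi$ lies between $\varphi$ and $\psi$ and uses only what they share. LIP says that the interpolant can respect the *signs* with which variables occur. UIP says that it can be chosen from $\varphi$ and the list of forbidden variables alone, without looking at $\psi$. ULIP asks for both at once, in a form where a variable may be forbidden with one sign and allowed with the other. That last feature is where the work lies.

## Signs of occurrences and the three properties

The language has propositional variables, $\bot$, the Boolean connectives and $\Box$. A *logic* here is a normal modal logic: a set $L$ of formulas containing all classical tautologies and $\Box(p\to q)\to(\Box p\to\Box q)$, and closed under modus ponens, necessitation (from $\alpha$ infer $\Box\alpha$) and uniform substitution. We fix $L$ and write $\vdash\alpha$ for $L\vdash\alpha$. Substitutions $\chi[\bar\alpha/\bar x]$ are simultaneous. The modal depth $\mathrm{md}(\chi)$ is the largest number of nested boxes in $\chi$. "Fresh" means: different from every variable under discussion so far.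

The occurrence of $x$ in the formula $x$ is positive. The connectives $\wedge,\vee,\Box$ and the right side of $\to$ preserve signs; negation and the left side of $\to$ reverse them. A formula $\alpha\leftrightarrow\beta$ is read as $(\alpha\to\beta)\wedge(\beta\to\alpha)$, so everything in it occurs with both signs. Let $v^+(\varphi)$ and $v^-(\varphi)$ be the sets of variables with a positive, respectively negative, occurrence in $\varphi$, and $v(\varphi)=v^+(\varphi)\cup v^-(\varphi)$. For example, for $\varphi=\Box p\to(q\wedge p)$ we have $v^+(\varphi)=\{p,q\}$ and $v^-(\varphi)=\{p\}$.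

**Definition (LIP).** $L$ has LIP if, whenever $\vdash\varphi\to\psi$, there is $\theta$ with $\vdash\varphi\to\theta$, $\vdash\theta\to\psi$, $v^+(\theta)\subseteq v^+(\varphi)\cap v^+(\psi)$ and $v^-(\theta)\subseteq v^-(\varphi)\cap v^-(\psi)$. Such a $\theta$ is a *Lyndon interpolant* of $\varphi\to\psi$.

**Definition (UIP).** $L$ has UIP if, for every $\varphi$ and every finite set $P$ of variables, there is $\theta$ with

- $v(\theta)\subseteq v(\varphi)\setminus P$;
- $\vdash\varphi\to\theta$;
- for every $\psi$ with $v(\psi)\cap P=\emptyset$, if $\vdash\varphi\to\psi$ then $\vdash\theta\to\psi$.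

**Definition (ULIP).** $L$ has ULIP if, for every $\varphi$ and all finite sets $P,Q$ of variables, there is $\theta$ with

- $v^+(\theta)\subseteq v^+(\varphi)\setminus P$ and $v^-(\theta)\subseteq v^-(\varphi)\setminus Q$;
- $\vdash\varphi\to\theta$;
- for every $\psi$ with $v^+(\psi)\cap P=\emptyset$ and $v^-(\psi)\cap Q=\emptyset$, if $\vdash\varphi\to\psi$ then $\vdash\theta\to\psi$.

So $P$ lists what may not occur positively, and $Q$ what may not occur negatively.

**ULIP implies UIP.** Take $Q=P$. The condition on $\psi$ becomes $v(\psi)\cap P=\emptyset$, and $v(\theta)=v^+(\theta)\cup v^-(\theta)\subseteq v(\varphi)\setminus P$.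

**ULIP implies LIP.** Suppose $\vdash\varphi\to\psi$. Take $P=v^+(\varphi)\setminus v^+(\psi)$ and $Q=v^-(\varphi)\setminus v^-(\psi)$. Then $v^+(\psi)\cap P=\emptyset=v^-(\psi)\cap Q$, so $\vdash\theta\to\psi$. Moreover $v^+(\theta)\subseteq v^+(\varphi)\setminus P=v^+(\varphi)\cap v^+(\psi)$, and likewise for $v^-$.

One general fact about signs will be used throughout.

**(F1)** *Suppose that for each $i$ one of the following holds: $x_i\notin v^-(\chi)$ and $\vdash\alpha_i\to\beta_i$; or $x_i\notin v^+(\chi)$ and $\vdash\beta_i\to\alpha_i$; or $x_i\notin v(\chi)$. Then $\vdash\chi[\bar\alpha/\bar x]\to\chi[\bar\beta/\bar x]$.*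

*Proof.* Induction on $\chi$, for all $\bar\alpha,\bar\beta$ at once. If $\chi=x_j$, then $x_j\in v^+(\chi)$, so the first alternative holds for $j$ and the claim is $\vdash\alpha_j\to\beta_j$. Other variables and $\bot$ are trivial. Let $\chi=\chi_1\to\chi_2$. Then $v^\pm(\chi_2)\subseteq v^\pm(\chi)$, so the hypotheses pass to $\chi_2$, giving $\vdash\chi_2[\bar\alpha]\to\chi_2[\bar\beta]$. In $\chi_1$ the signs are reversed: $x_i\notin v^-(\chi)$ gives $x_i\notin v^+(\chi_1)$, and $x_i\notin v^+(\chi)$ gives $x_i\notin v^-(\chi_1)$. So the hypotheses hold for $\chi_1$ with $\bar\alpha$ and $\bar\beta$ exchanged, and $\vdash\chi_1[\bar\beta]\to\chi_1[\bar\alpha]$. Together these give $\vdash\chi[\bar\alpha]\to\chi[\bar\beta]$. Negation is the case $\chi_2=\bot$; $\wedge$ and $\vee$ are immediate. For $\Box\chi_1$, apply necessitation and distribution to the induction hypothesis. $\square$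

## Removing only the positive occurrences of $p$ from $p\leftrightarrow r$

Take $\varphi=(p\leftrightarrow r)$, $P=\{p\}$, $Q=\emptyset$. We want the strongest consequence of $\varphi$ in which $p$ does not occur positively. A natural guess is $\theta=(p\to r)$. The signs are right: $v^+(\theta)=\{r\}=v^+(\varphi)\setminus\{p\}$ and $v^-(\theta)=\{p\}\subseteq v^-(\varphi)$. Clearly $\vdash\varphi\to\theta$.

For the third clause, let $\vdash(p\leftrightarrow r)\to\psi$ with $p\notin v^+(\psi)$. Substitute $p\vee r$ for $p$:
$$\vdash\big((p\vee r)\leftrightarrow r\big)\to\psi[p\vee r/p].$$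
The antecedent is equivalent to $p\to r$. By (F1), since $p\notin v^+(\psi)$ and $\vdash p\to p\vee r$, we have $\vdash\psi[p\vee r/p]\to\psi$. So $\vdash(p\to r)\to\psi$, in every normal modal logic $L$.

The argument substitutes for $p$ something weaker than $p$. The formula $\psi$ cannot object, because $p$ is not positive in it. The general proof will use the same device.

## The case $P=Q$, and the obstruction when $P\neq Q$

If each variable is either wholly forbidden or wholly allowed, then UIP and LIP combine at once.

**Lemma A.** *Let $L$ have UIP and LIP. For every formula $\chi$ and finite set $R$ of variables there is $\theta$ with $v^+(\theta)\subseteq v^+(\chi)\setminus R$, $v^-(\theta)\subseteq v^-(\chi)\setminus R$, $\vdash\chi\to\theta$, and such that $\vdash\chi\to\psi$ implies $\vdash\theta\to\psi$ for every $\psi$ with $v(\psi)\cap R=\emptyset$.*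

*Proof.* Let $\theta_0$ be given by UIP for $\chi$ and $R$. It has no variable in $R$, but UIP says nothing about its signs. Let $\theta$ be a Lyndon interpolant of $\vdash\chi\to\theta_0$. Then $v^\pm(\theta)\subseteq v^\pm(\chi)\cap v^\pm(\theta_0)\subseteq v^\pm(\chi)\setminus R$ and $\vdash\chi\to\theta$. If $\vdash\chi\to\psi$ with $v(\psi)\cap R=\emptyset$, then $\vdash\theta_0\to\psi$; since $\vdash\theta\to\theta_0$, also $\vdash\theta\to\psi$. $\square$

Now let $P\ne Q$. A sensible first attempt is to apply UIP to $\varphi$ with some set of variables built from $P$ and $Q$, and then repair the signs with LIP. The example $\varphi=(p\leftrightarrow r)$, $P=\{p\}$, $Q=\emptyset$ shows why this cannot work. For the variable $p$ there are only two choices.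

- Forget $p$. Then the uniform interpolant is $\top$: if $\vdash(p\leftrightarrow r)\to\psi$ with $p\notin v(\psi)$, substituting $r$ for $p$ gives $\vdash\psi$. But $\top$ is too weak, since $\vdash\varphi\to(p\to r)$ while $p\to r$ is not a theorem of a consistent $L$ (substitute $\top$ for $p$ and $\bot$ for $r$).
- Keep $p$. Then the uniform interpolant is $\varphi$ itself up to equivalence, and $p$ has not been dealt with.

UIP forgets a variable or keeps it; it has no way to forget *half* of one.

The other attempt starts from LIP. For each admissible $\psi$ with $\vdash\varphi\to\psi$ take a Lyndon interpolant $\psi_0$; its signs are correct. Then take the conjunction of all the $\psi_0$. If there are only finitely many formulas in the variables $v(\varphi)$ up to $L$-equivalence, one representative of each class occurring among the $\psi_0$ suffices, and the conjunction is the desired $\theta$. In general there are infinitely many classes and the conjunction is not a formula.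

## Bounded boxes and replacement to a given depth

To forget half of a variable we will need to say "$x^*$ implies $x$" not only at the current point but at the points that a formula of a given depth can see. In general no formula of the language says "everywhere reachable", so we bound the depth. Put
$$B_0\alpha:=\alpha,\qquad B_{d+1}\alpha:=\alpha\wedge\Box B_d\alpha .$$
For example $B_2\alpha=\alpha\wedge\Box(\alpha\wedge\Box\alpha)$. In a Kripke model, $B_d\alpha$ says that $\alpha$ holds at every point reachable in at most $d$ steps. The formula $\alpha$ occurs only positively in $B_d\alpha$.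

**(F2)** *If $\vdash\alpha$ then $\vdash B_d\alpha$. If $\vdash\alpha\wedge\beta\to\gamma$ then $\vdash B_d\alpha\wedge B_d\beta\to B_d\gamma$. In particular, if $\vdash\alpha\to\gamma$ then $\vdash B_d\alpha\to B_d\gamma$.*

*Proof.* Induction on $d$; the case $d=0$ is the hypothesis. If $\vdash\alpha$ and $\vdash B_d\alpha$, then $\vdash\Box B_d\alpha$ by necessitation, so $\vdash B_{d+1}\alpha$. For the second claim, $\vdash B_d\alpha\wedge B_d\beta\to B_d\gamma$ gives $\vdash\Box B_d\alpha\wedge\Box B_d\beta\to\Box B_d\gamma$ by normality; conjoin this with $\vdash\alpha\wedge\beta\to\gamma$. The last claim is the case $\beta=\alpha$. $\square$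

**(F3)** *If $d\ge\mathrm{md}(\chi)$, then $\vdash\bigwedge_iB_d(\alpha_i\leftrightarrow\beta_i)\to(\chi[\bar\alpha/\bar x]\leftrightarrow\chi[\bar\beta/\bar x])$.*

*Proof.* Induction on $\chi$, for all $d\ge\mathrm{md}(\chi)$. If $\chi=x_i$, use the tautology $B_d\gamma\to\gamma$; other variables and $\bot$ are trivial. For Boolean connectives, the immediate subformulas have depth at most $d$, and the claim follows from theirs with the same $d$. For $\Box\chi$ we have $d\ge1$ and $\mathrm{md}(\chi)\le d-1$. The induction hypothesis with $d-1$ is
$$\vdash\bigwedge_iB_{d-1}(\alpha_i\leftrightarrow\beta_i)\to(\chi[\bar\alpha/\bar x]\leftrightarrow\chi[\bar\beta/\bar x]).$$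
Necessitation and distribution give
$$\vdash\bigwedge_i\Box B_{d-1}(\alpha_i\leftrightarrow\beta_i)\to(\Box\chi[\bar\alpha/\bar x]\leftrightarrow\Box\chi[\bar\beta/\bar x]),$$
and $B_d\gamma\to\Box B_{d-1}\gamma$ is a tautology. $\square$

With (F2), (F3) contains the usual replacement rule: if $\vdash\alpha_i\leftrightarrow\beta_i$ for all $i$, then $\vdash\chi[\bar\alpha/\bar x]\leftrightarrow\chi[\bar\beta/\bar x]$.

## Splitting a variable in two, and the depth problem

To forget the negative half of $x$, use two copies. Replace $x$ in $\varphi$ by a fresh $x^*$, link the copies by the one-sided condition "$x^*\to x$", and forget $x^*$ *completely*. In the new formula $x$ occurs only in the link, only positively. To forget the positive half, use the link "$x\to x^*$". This turns the problem with $P\ne Q$ into one to which Lemma A applies, with $R$ the set of starred variables.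

On the example $(p\leftrightarrow r)$, $P=\{p\}$, $Q=\emptyset$: we consider $(p^*\leftrightarrow r)\wedge(p\to p^*)$ and forget $p^*$. The result is $p\to r$. Indeed it is a consequence; and if $\psi$ is a consequence without $p^*$, substitute $p\vee r$ for $p^*$ to get $\vdash\big((p\vee r)\leftrightarrow r\big)\wedge(p\to p\vee r)\to\psi$, that is, $\vdash(p\to r)\to\psi$.

In a modal formula the link must hold deep enough: we put $B_d$ in front of it with $d=\mathrm{md}(\varphi)$. For instance, for $\varphi=\Box(p\leftrightarrow r)$ with the same $P,Q$ the formula is $\Box(p^*\leftrightarrow r)\wedge B_1(p\to p^*)$, and the substitution of $p\vee r$ for $p^*$ shows in the same way that forgetting $p^*$ gives $\Box(p\to r)$.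

Now suppose $\vdash\varphi\to\psi_0$, where $x$ is not negative in $\psi_0$, and write $\varphi^*,\psi_0^*$ for the results of replacing $x$ by $x^*$. We must show that $\varphi^*$ and the link together imply $\psi_0$. The obvious route is
$$\varphi^*\;\Rightarrow\;\psi_0^*\;\Rightarrow\;\psi_0,$$
where the first step is substitution and the second uses the link: $x^*$ implies $x$, and $x$ is only positive in $\psi_0$. The second step is where this breaks down. The link holds only to depth $\mathrm{md}(\varphi)$, while the depth of $\psi_0$ is not bounded by anything.

Here is a concrete failure in $\mathbf K$. Let $\varphi=x$, $P=Q=\emptyset$ and $\psi_0=x\vee\Box x$. The link is $B_0(x^*\to x)=(x^*\to x)$. Take a model with two points where $w$ sees only $u$, $x^*$ is true exactly at $u$, and $x$ is true nowhere. At $w$ the link holds and so does $\psi_0^*=x^*\vee\Box x^*$, but $\psi_0$ fails. So the link does not imply $\psi_0^*\to\psi_0$.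

The way past this is to spend the link only on $\varphi$, whose depth we know. Instead of $x\mapsto x^*$, substitute
$$x\mapsto x\wedge x^* .$$
Where the link holds, $x\wedge x^*$ is equivalent to $x^*$; to depth $d$ this is enough to turn $\varphi^*$ into $\varphi[x\wedge x^*/x]$. Closure under substitution carries us to $\psi_0[x\wedge x^*/x]$. The last step, from $\psi_0[x\wedge x^*/x]$ to $\psi_0$, now uses $x\wedge x^*\to x$, which is a *theorem* and so needs no link and is valid at every depth. In the failing example: $x^*\wedge(x^*\to x)$ implies $x\wedge x^*$, which implies $(x\wedge x^*)\vee\Box(x\wedge x^*)$, which implies $x\vee\Box x$.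

## Proof of Theorem 1

Let $L$ have UIP and LIP, and let $\varphi,P,Q$ be given. Put $d=\mathrm{md}(\varphi)$.

**Step 1: sort the variables and build $\Phi$.** The aim is to translate the sign restrictions into a single formula. Let
$$A^+=v^+(\varphi)\setminus P,\qquad A^-=v^-(\varphi)\setminus Q$$
be the sets of variables allowed positively and negatively in the interpolant. Accordingly $v(\varphi)$ is the disjoint union of
$$C=A^+\cap A^-,\quad S=A^+\setminus A^-,\quad T=A^-\setminus A^+,\quad E=v(\varphi)\setminus(A^+\cup A^-).$$
Variables in $C$ are free, those in $S$ may occur only positively, those in $T$ only negatively, those in $E$ not at all. For each $x\in S\cup T\cup E$ choose a fresh variable $x^*$ (a different one for each $x$), and let $\varphi^*$ be $\varphi$ with each such $x$ replaced by $x^*$. Put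
$$\delta:=\bigwedge_{x\in S}B_d(x^*\to x)\wedge\bigwedge_{x\in T}B_d(x\to x^*),\qquad \Phi:=\varphi^*\wedge\delta. \tag{1}$$
Variables in $E$ have no link: they will be forgotten outright.

**Step 2: define $\theta$ and check its signs.** Apply Lemma A to $\Phi$ and the set $R$ of starred variables. This gives $\theta$ with $v^\pm(\theta)\subseteq v^\pm(\Phi)\setminus R$, with
$$\vdash\Phi\to\theta, \tag{2}$$
and such that $\vdash\Phi\to\psi$ implies $\vdash\theta\to\psi$ for every star-free $\psi$.

The unstarred variables of $\Phi$ lie in $C\cup S\cup T$. A variable $x\in S$ does not occur in $\varphi^*$; in $\delta$ it occurs only in $B_d(x^*\to x)$, positively. So $x\notin v^-(\Phi)$. A variable $x\in T$ occurs in $\Phi$ only in $B_d(x\to x^*)$, negatively. So $x\notin v^+(\Phi)$. Therefore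
$$v^+(\theta)\subseteq C\cup S=A^+=v^+(\varphi)\setminus P,\qquad v^-(\theta)\subseteq C\cup T=A^-=v^-(\varphi)\setminus Q .$$
This is the first clause of ULIP.

**Step 3: $\vdash\varphi\to\theta$.** The aim is the second clause. Substitute $x$ for every $x^*$ in (2). Then $\varphi^*$ becomes $\varphi$. Each conjunct of $\delta$ becomes $B_d(x\to x)$, a theorem by (F2). The star-free formula $\theta$ does not change. So $\vdash\varphi\to\theta$.

It remains to prove the third clause. Let $\psi$ satisfy $v^+(\psi)\cap P=\emptyset$, $v^-(\psi)\cap Q=\emptyset$ and $\vdash\varphi\to\psi$. We must show $\vdash\theta\to\psi$.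

**Step 4: replace $\psi$ by a consequence of $\varphi$ whose signs fit $S,T,E$.** The formula $\psi$ may contain other variables, or stars, or variables of $\varphi$ with signs that they do not have in $\varphi$. By LIP there is $\psi_0$ with $\vdash\varphi\to\psi_0$, $\vdash\psi_0\to\psi$ and
$$v^+(\psi_0)\subseteq v^+(\varphi)\cap v^+(\psi)\subseteq v^+(\varphi)\setminus P=A^+,\qquad v^-(\psi_0)\subseteq v^-(\varphi)\cap v^-(\psi)\subseteq v^-(\varphi)\setminus Q=A^-.$$
So $\psi_0$ is star-free, contains no variable of $E$, has no negative occurrence of a variable of $S$, and no positive occurrence of a variable of $T$. It suffices to show $\vdash\theta\to\psi_0$.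

**Step 5: $\vdash\Phi\to\psi_0$.** This step is the substitution trick. Let $\sigma$ be the substitution
$$x\mapsto x\wedge x^*\ (x\in S),\qquad x\mapsto x\vee x^*\ (x\in T),\qquad x\mapsto x^*\ (x\in E), \tag{3}$$
and the identity on all other variables. We go from $\Phi$ to $\varphi\sigma$, to $\psi_0\sigma$, to $\psi_0$.

*From $\Phi$ to $\varphi\sigma$.* The formulas
$$(x^*\to x)\to(x^*\leftrightarrow x\wedge x^*),\qquad (x\to x^*)\to(x^*\leftrightarrow x\vee x^*)$$
are tautologies. By (F2), $\delta$ implies $B_d(x^*\leftrightarrow\sigma(x))$ for all $x\in S\cup T$. For $x\in E$ the formula $B_d(x^*\leftrightarrow\sigma(x))$ is $B_d(x^*\leftrightarrow x^*)$, a theorem. Now apply (F3) to $\varphi$, whose depth is $d$, with $x^*$ and $\sigma(x)$ put for $x\in S\cup T\cup E$. This gives $\vdash\delta\to(\varphi^*\leftrightarrow\varphi\sigma)$, so $\vdash\Phi\to\varphi\sigma$.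

*From $\varphi\sigma$ to $\psi_0\sigma$.* Since $\vdash\varphi\to\psi_0$, closure under substitution gives $\vdash\varphi\sigma\to\psi_0\sigma$.

*From $\psi_0\sigma$ to $\psi_0$.* We apply (F1) to $\psi_0$. For $x\in S$: $x\notin v^-(\psi_0)$ and $\vdash x\wedge x^*\to x$. For $x\in T$: $x\notin v^+(\psi_0)$ and $\vdash x\to x\vee x^*$. For $x\in E$: $x\notin v(\psi_0)$. So $\vdash\psi_0\sigma\to\psi_0$.

**Step 6: conclude.** The formula $\psi_0$ is star-free and $\vdash\Phi\to\psi_0$, so $\vdash\theta\to\psi_0$ by Step 2. With $\vdash\psi_0\to\psi$ we get $\vdash\theta\to\psi$. $\blacksquare$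

Hence no logic has UIP and LIP but lacks ULIP.

## The positivity property, and Theorem 2

LIP was used twice: inside Lemma A, to correct signs, and in Step 4, to replace $\psi$ by $\psi_0$. A weaker property suffices for the whole theorem.

**Definition (monotone, antitone).** Let $y$ be fresh. The formula $\theta$ is *$L$-monotone in $x$* if $\vdash\theta\to\theta[x\vee y/x]$, and *$L$-antitone in $x$* if $\vdash\theta\to\theta[x\wedge y/x]$.

**Definition (PP).** $L$ has the *positivity property* if, whenever $S,T$ are finite sets of variables and $\theta$ is $L$-monotone in each $x\in S$ and $L$-antitone in each $x\in T$, there is $\theta'$ with $\vdash\theta\leftrightarrow\theta'$, $v(\theta')\subseteq v(\theta)$, $v^-(\theta')\cap S=\emptyset$ and $v^+(\theta')\cap T=\emptyset$.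

By (F1), a formula without negative occurrences of $x$ is $L$-monotone in $x$. The converse fails for the formula as written: $r\vee(x\wedge\neg x)$ is monotone in $x$, because it is equivalent to $r$, but $x$ occurs negatively in it. PP asks that monotone formulas be *equivalent* to positive ones; here $\theta'=r$ works. In the final section we meet a logic where PP fails.

**Theorem 2.** For every normal modal logic $L$ the following are equivalent: (i) ULIP; (ii) UIP and LIP; (iii) UIP and PP.

The implication (i)⇒(ii) was checked with the definitions. (Theorem 1 is (ii)⇒(i).) We prove (ii)⇒(iii) and (iii)⇒(i).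

### LIP implies PP

For (ii)⇒(iii) we show that LIP alone implies PP. Let $\theta$ be $L$-monotone in each $x\in S$ and $L$-antitone in each $x\in T$.

**Step 1: reduce to $S\cap T=\emptyset$.** Let $x\in S\cap T$. In $\vdash\theta\to\theta[x\vee y/x]$ put $y:=\top$; by replacement, $\vdash\theta\to\theta[\top/x]$. In $\vdash\theta\to\theta[x\wedge y/x]$ put simultaneously $x:=\top$ and $y:=x$; then $\vdash\theta[\top/x]\to\theta[\top\wedge x/x]$, so by replacement $\vdash\theta[\top/x]\to\theta$. Thus $\theta$ is equivalent to $\theta[\top/x]$, in which $x$ does not occur. For $z\neq x$, substituting $\top$ for $x$ in the monotonicity or antitonicity statement for $z$ gives the same statement for $\theta[\top/x]$. So we may replace $\theta$ by $\theta[\top/x]$ and delete $x$ from $S$ and $T$: a solution $\theta'$ for the new data does not contain $x$, and so solves the old problem. Repeat until $S\cap T=\emptyset$.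

**Step 2: express all the hypotheses in one implication.** Let $n=\mathrm{md}(\theta)$. For $x\in S\cup T$ take a fresh $x'$, let $\theta^\circ$ be $\theta$ with each $x\in S\cup T$ replaced by $x'$, and let
$$\varepsilon:=\bigwedge_{x\in S}B_n(x\to x')\wedge\bigwedge_{x\in T}B_n(x'\to x).$$
We claim
$$\vdash\theta\to(\varepsilon\to\theta^\circ). \tag{4}$$
List $S\cup T$ as $x_1,\dots,x_k$. Let $\tau_j$ be the substitution that sends, for $i\le j$, $x_i$ to $x_i\vee x_i'$ if $x_i\in S$ and to $x_i\wedge x_i'$ if $x_i\in T$. If $x_{j+1}\in S$, monotonicity with $y:=x_{j+1}'$ says $\vdash\theta\to\theta[x_{j+1}\vee x_{j+1}'/x_{j+1}]$. Apply $\tau_j$, which does not move $x_{j+1}$ or $x_{j+1}'$, to get $\vdash\theta\tau_j\to\theta\tau_{j+1}$. If $x_{j+1}\in T$, use antitonicity in the same way. Chaining these, $\vdash\theta\to\theta\tau_k$. Now $(x\to x')\to(x\vee x'\leftrightarrow x')$ and $(x'\to x)\to(x\wedge x'\leftrightarrow x')$ are tautologies, so by (F2) $\varepsilon$ implies $B_n(\tau_k(x)\leftrightarrow x')$ for all $x\in S\cup T$. By (F3), $\vdash\varepsilon\to(\theta\tau_k\leftrightarrow\theta^\circ)$, and (4) follows.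

**Step 3: interpolate.** Let $\theta'$ be a Lyndon interpolant of (4).

- $v(\theta')\subseteq v(\theta)$; in particular $\theta'$ contains no primed variable.
- No $x\in S\cup T$ occurs in $\theta^\circ$. A variable $x\in S$ occurs in $\varepsilon$ only negatively, so in $\varepsilon\to\theta^\circ$ only positively; hence $x\notin v^-(\theta')$. A variable $x\in T$ occurs in $\varepsilon$ only positively, so in $\varepsilon\to\theta^\circ$ only negatively; hence $x\notin v^+(\theta')$.
- $\vdash\theta\to\theta'$. Substituting $x$ for each $x'$ in $\vdash\theta'\to(\varepsilon\to\theta^\circ)$ turns $\varepsilon$ into a theorem by (F2) and $\theta^\circ$ into $\theta$, and leaves $\theta'$ unchanged. So $\vdash\theta'\to\theta$.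

This $\theta'$ is as PP requires. $\square$

### UIP and PP imply ULIP

Let $L$ have UIP and PP, and let $\varphi,P,Q$ be given; put $V=v(\varphi)$ and $d=\mathrm{md}(\varphi)$.

Without LIP we cannot pass from $\psi$ to $\psi_0$, so $\psi\sigma\to\psi$ must hold for $\psi$ itself. With the sets $S,T,E$ of Theorem 1 it may fail. For $\varphi=\neg x$ and $P=Q=\emptyset$ we had $T=\{x\}$, but the consequence $\psi=\neg x\vee\Box x$ has $x$ positive, and in $\mathbf K$ the formula $\psi\sigma=\neg(x\vee x^*)\vee\Box(x\vee x^*)$ does not imply $\psi$: let $w$ see only $u$, with $x$ true exactly at $w$ and $x^*$ true exactly at $u$. So we now sort by $P$ and $Q$, the only information we have about $\psi$.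

**Step 1: new sets, same construction.** Put
$$E=V\cap P\cap Q,\qquad T=V\cap(P\setminus Q),\qquad S=V\cap(Q\setminus P).$$
With these sets define $\varphi^*,\delta,\Phi$ by (1) and $\sigma$ by (3), the stars being chosen outside $V\cup P\cup Q$. Let $\theta_0$ be given by UIP for $\Phi$ and the set of starred variables. The unstarred variables of $\Phi$ lie in $V\setminus E$, so $v(\theta_0)\subseteq V\setminus E$. We have $\vdash\Phi\to\theta_0$, and $\vdash\theta_0\to\psi$ for every star-free $\psi$ with $\vdash\Phi\to\psi$.

**Step 2: $\vdash\varphi\to\theta_0$.** Substitute $x$ for each $x^*$ in $\vdash\Phi\to\theta_0$: again $\varphi^*$ becomes $\varphi$, $\delta$ becomes a theorem by (F2), and $\theta_0$ is unchanged.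

**Step 3: $\theta_0$ implies every admissible consequence of $\varphi$.** Let $v^+(\psi)\cap P=\emptyset$, $v^-(\psi)\cap Q=\emptyset$ and $\vdash\varphi\to\psi$. We may assume that $\psi$ is star-free. Otherwise rename the stars in $\psi$ to distinct fresh unstarred variables outside $V\cup P\cup Q$. The hypotheses persist, because $\varphi$ is star-free and the new variables are not in $P\cup Q$. Once $\theta_0$ is shown to imply the renamed formula, rename back; $\theta_0$ contains neither the stars nor the new variables.

As in Step 5 of Theorem 1, the links give $\vdash\delta\to(\varphi^*\leftrightarrow\varphi\sigma)$ by (F2) and (F3): that argument used only the shape of $\delta$ and $\sigma$ and the equality $d=\mathrm{md}(\varphi)$. So $\vdash\Phi\to\varphi\sigma$. By substitution, $\vdash\varphi\sigma\to\psi\sigma$. Finally $\vdash\psi\sigma\to\psi$ by (F1): a variable $x\in S\subseteq Q$ is not negative in $\psi$, and $\vdash x\wedge x^*\to x$; a variable $x\in T\subseteq P$ is not positive in $\psi$, and $\vdash x\to x\vee x^*$; a variable $x\in E\subseteq P\cap Q$ does not occur in $\psi$. Hence $\vdash\Phi\to\psi$. As $\psi$ is star-free,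 $\vdash\theta_0\to\psi$.

Only the signs in $\theta_0$ are left. We prove the monotonicity that PP needs. The scheme is as follows. Let $y$ be fresh (in particular not a star), and let $\tau$ be a substitution that sends $x\mapsto x\vee y$ and otherwise moves at most $x^*$. If $\vdash\Phi\to\Phi\tau$, then from $\vdash\Phi\tau\to\theta_0\tau$ we get $\vdash\Phi\to\theta_0\tau$. Since $\theta_0$ is star-free, $\theta_0\tau=\theta_0[x\vee y/x]$, which is star-free too, so UIP gives $\vdash\theta_0\to\theta_0[x\vee y/x]$. The same works with $\wedge$ in place of $\vee$.

**Step 4: if $x\in v(\theta_0)$ and $x\notin v^-(\varphi)\setminus Q$, then $\theta_0$ is $L$-monotone in $x$.** Recall $x\in V\setminus E$. Either $x\in Q$, or $x\notin Q$ and then $x\notin v^-(\varphi)$; the latter case we split by $P$.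

- *$x\in Q$.* As $x\notin E$, we have $x\notin P$, so $x\in S$. In $\Phi$ the variable $x$ occurs only in $B_d(x^*\to x)$, positively. Take $\tau=[x\vee y/x]$; $\vdash\Phi\to\Phi\tau$ by (F1).
- *$x\notin Q$, $x\notin v^-(\varphi)$, $x\notin P$.* Then $x\notin S\cup T\cup E$, so $x$ was not starred. In $\Phi$ it occurs only in $\varphi^*$, positively. Take $\tau=[x\vee y/x]$ and use (F1).
- *$x\notin Q$, $x\notin v^-(\varphi)$, $x\in P$.* Then $x\in T$, and $x$ occurs in $\Phi$ only in the link $B_d(x\to x^*)$, negatively, so we must move $x^*$ along. Take $\tau=[x\vee y/x,\ x^*\vee y/x^*]$. Since $x\notin v^-(\varphi)$, $x^*$ is only positive in $\varphi^*$, and $x$ does not occur there; so $\vdash\varphi^*\to\varphi^*\tau$ by (F1). The tautology $(x\to x^*)\to(x\vee y\to x^*\vee y)$ and (F2) give $\vdash B_d(x\to x^*)\to B_d(x\vee y\to x^*\vee y)$. The other conjuncts of $\delta$ contain neither $x$ nor $x^*$. So $\vdash\Phi\to\Phi\tau$.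

**Step 5: if $x\in v(\theta_0)$ and $x\notin v^+(\varphi)\setminus P$, then $\theta_0$ is $L$-antitone in $x$.** This is dual.

- *$x\in P$.* As $x\notin E$, $x\in T$, and $x$ occurs in $\Phi$ only in $B_d(x\to x^*)$, negatively. Take $\tau=[x\wedge y/x]$; since $\vdash x\wedge y\to x$, (F1) gives $\vdash\Phi\to\Phi\tau$.
- *$x\notin P$, $x\notin v^+(\varphi)$, $x\notin Q$.* Then $x$ was not starred, and it occurs in $\Phi$ only in $\varphi^*$, negatively. Take $\tau=[x\wedge y/x]$ and use (F1).
- *$x\notin P$, $x\notin v^+(\varphi)$, $x\in Q$.* Then $x\in S$. Take $\tau=[x\wedge y/x,\ x^*\wedge y/x^*]$. Here $x^*$ is only negative in $\varphi^*$, so $\vdash\varphi^*\to\varphi^*\tau$ by (F1). By (F2), $\vdash B_d(x^*\to x)\to B_d(x^*\wedge y\to x\wedge y)$. The other conjuncts of $\delta$ are unaffected.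

**Step 6: apply PP.** By Steps 4 and 5, PP applies to $\theta_0$ with the sets $\{x\in v(\theta_0):x\notin v^-(\varphi)\setminus Q\}$ (monotone) and $\{x\in v(\theta_0):x\notin v^+(\varphi)\setminus P\}$ (antitone). These may overlap; PP allows it. We get $\theta$ with $\vdash\theta\leftrightarrow\theta_0$ and $v(\theta)\subseteq v(\theta_0)$. No variable of the first set is negative in $\theta$, so $v^-(\theta)\subseteq v^-(\varphi)\setminus Q$. No variable of the second set is positive in $\theta$, so $v^+(\theta)\subseteq v^+(\varphi)\setminus P$. With Steps 2 and 3, $\theta$ is the required ULIP interpolant. $\blacksquare$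

### Several modalities

Theorems 1 and 2 hold verbatim for normal polymodal logics. Put $B_{d+1}\alpha:=\alpha\wedge\bigwedge_i\Box_iB_d\alpha$, where $i$ ranges over the finitely many modalities that occur in the given formula: this is $\theta$ in the proof that LIP implies PP, and $\varphi$ in the other proofs. The only facts used about the modalities are (F1)–(F3). (F1) and (F2) go through as before. In (F3), which we apply only to the given formula, the step for $\Box_i\chi$ uses $B_d\gamma\to\Box_iB_{d-1}\gamma$, which is a tautology for each $i$ in the range.

## The two-point universal frame and S4: neither hypothesis can be dropped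

**Proposition 3.** Let $L_2$ be the logic of the two-element frame with the universal relation. $L_2$ has UIP but neither LIP nor ULIP.

*Proof.* **Step 1: in $L_2$ one can look at the other point.** Put
$$\bigcirc\alpha:=(\neg\alpha\wedge\Diamond\alpha)\vee\Box\alpha .$$
We claim that $\bigcirc\alpha$ holds at a point iff $\alpha$ holds at the *other* point. If $\alpha$ is false here, $\Box\alpha$ is false, and $\Diamond\alpha$ says that $\alpha$ is true at the other point. If $\alpha$ is true here, the first disjunct is false, and $\Box\alpha$ says that $\alpha$ is true at the other point.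

So in $L_2$ the operator $\bigcirc$ commutes with the Boolean connectives, $\bigcirc\bigcirc\alpha$ is equivalent to $\alpha$, and $\Box\alpha$ is equivalent to $\alpha\wedge\bigcirc\alpha$. By induction every formula $\chi$ is $L_2$-equivalent to a Boolean combination of the formulas $q,\bigcirc q$ with $q\in v(\chi)$. Every truth assignment to these "letters" is realized at a point of some model on the frame: choose the value of each $q$ here and there. So such a Boolean combination is a theorem of $L_2$ iff it is a tautology in the letters $q,\bigcirc q$ taken as independent.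

**Step 2: UIP.** Given $\varphi$ and $P$, write $\varphi$ as such a Boolean combination. Let $\theta$ be the disjunction of all results of replacing the letters $p,\bigcirc p$ with $p\in v(\varphi)\cap P$ by constants $\top,\bot$. Then $v(\theta)\subseteq v(\varphi)\setminus P$, and $L_2\vdash\varphi\to\theta$, since under any assignment the disjunct with the matching constants has the same value as $\varphi$. Let $v(\psi)\cap P=\emptyset$ and $L_2\vdash\varphi\to\psi$. Write $\psi$ in the letters $q,\bigcirc q$ with $q\in v(\psi)$; none belongs to a variable of $P$. Then $\varphi\to\psi$ is a tautology in the letters. Putting constants for the letters of $P$ leaves $\psi$ unchanged, so each disjunct of $\theta$ implies $\psi$ tautologically. Hence $L_2\vdash\theta\to\psi$.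

**Step 3: $\bigcirc q$ is not equivalent to a positive formula in $q$.** Suppose it were $L_2$-equivalent to some $\alpha$ with $v(\alpha)\subseteq\{q\}$ and $q\notin v^-(\alpha)$. Take the model with points $w_0\not\models q$ and $w_1\models q$. For every $\beta$ with $v(\beta)\subseteq\{q\}$ we show by induction:

- if $q\notin v^-(\beta)$, then $w_0\models\beta$ implies $w_1\models\beta$;
- if $q\notin v^+(\beta)$, then $w_1\models\beta$ implies $w_0\models\beta$.

For $\beta=q$ the first claim holds since $w_1\models q$, and the second is vacuous. For $\bot$ both are trivial. Let $\beta=\beta_1\to\beta_2$ and $q\notin v^-(\beta)$; then $q\notin v^+(\beta_1)$ and $q\notin v^-(\beta_2)$. If $w_0\models\beta$ and $w_1\models\beta_1$, then $w_0\models\beta_1$ by the second claim for $\beta_1$, so $w_0\models\beta_2$, so $w_1\models\beta_2$ by the first claim for $\beta_2$. The other claim is symmetric, negation is a special case, and $\wedge,\vee$ are immediate. A formula $\Box\beta_1$ has the same value at both points. This completes the induction. But $w_0\models\bigcirc q$ and $w_1\not\models\bigcirc q$, so $\alpha$ would be true at $w_0$ and false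 at $w_1$, against the first claim.

**Step 4: PP, LIP and ULIP fail.** Since $\bigcirc q$ speaks of $q$ at the other point, $L_2\vdash\bigcirc q\to\bigcirc(q\vee y)$: it is $L_2$-monotone in $q$. By Step 3, PP fails. LIP implies PP, so LIP fails; ULIP implies LIP, so ULIP fails. $\blacksquare$

One can also see directly an implication without a Lyndon interpolant:
$$L_2\vdash\bigcirc q\to\big(\Box(q\to q')\to\bigcirc q'\big).$$
It is a theorem: if $q$ holds at the other point and $\Box(q\to q')$ holds here, then $q'$ holds at the other point. A Lyndon interpolant $\alpha$ would contain only $q$, and only positively, since $q$ occurs in the consequent only positively. Substituting $q$ for $q'$ gives $L_2\vdash\alpha\to\bigcirc q$. So $\alpha$ would be equivalent to $\bigcirc q$, against Step 3.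

Thus UIP alone does not give ULIP. LIP alone does not either: $\mathbf{S4}$ has LIP (L. Maksimova, *Lyndon's interpolation theorem in modal logics*, 1982) but not UIP (S. Ghilardi and M. Zawadowski, *Undefinability of propositional quantifiers in the modal system S4*, Studia Logica 55, 1995), so it lacks ULIP. Only this last remark rests on published results; no proof above depends on it.
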